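# Gonality and Seshadri constants on abelian varieties

## 1. Six branches through the origin of a genus 2 Jacobian

We work over $\mathbb C$ throughout. Let $C$ be a smooth projective curve of genus $2$, let $\iota$ be its hyperelliptic involution, and let $w$ be one of its six Weierstrass points. In the Jacobian $A=JC$ put $\varphi(x)=\mathcal O_C(x-w)$. The map $\varphi$ is an embedding, its image is a theta divisor, and if $\theta$ denotes its class then $\theta^2=2$. So $\theta\cdot\varphi(C)=2$.

We look for curves in $A$ that have small degree compared with their multiplicity at a point. The curve $\varphi(C)$ is smooth, so at each of its points the ratio of degree to multiplicity is $2/1=2$. Can we do better?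

Consider the map $x\mapsto \varphi(x)-\varphi(\iota x)$. Since $x+\iota x\sim 2w$, we have $\varphi(\iota x)=-\varphi(x)$, so this map is $x\mapsto 2\varphi(x)$. Call its image $D$.

*Degree of $D$.* If $2\varphi(x)=2\varphi(y)$ with $x\neq y$, then $2x\sim 2y$, so $h^0(\mathcal O(2x))\ge 2$. The $g^1_2$ is unique, hence $2x\sim 2y\sim K_C$, and both $x$ and $y$ are Weierstrass points. So $C\to D$ is injective outside six points and therefore birational. As $[2]^*\theta\equiv 4\theta$, we get
$$\theta\cdot D=\deg \varphi^*[2]^*\theta=4\cdot 2=8 .$$

*Multiplicity of $D$ at $0$.* The points mapping to $0$ are those with $2x\sim 2w$, that is, the six Weierstrass points. The map $[2]$ is étale and $\varphi$ is an embedding, so $[2]\circ\varphi$ is an immersion. Hence $D$ has six smooth branches at $0$, and $\operatorname{mult}_0D=6$.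

The ratio is $8/6=4/3$, smaller than $2$. With $d=\theta\cdot \varphi(C)$ and $h=2$, the numerator is $4d$ and the denominator is $2h+2$, the number of ramification points of the double cover $C\to\mathbb P^1$. This suggests that a curve in an abelian variety with a low-degree map to $\mathbb P^1$ forces the existence of curves that are very singular for their degree. The rest of the talk makes this precise, first for double covers and then for covers of any degree.

## 2. Multiplicities, Seshadri constants, gonality, and the inequality

**Multiplicity of a curve.** Let $Z\subset A$ be an irreducible curve through $0$ with normalization $\eta:Z^\nu\to Z$, and let $\mathfrak m$ be the ideal of germs of functions on $A$ vanishing at $0$. Then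
$$\operatorname{mult}_0Z=\sum_{q\in\eta^{-1}(0)}\ \min_{\ell\in\mathfrak m}\operatorname{ord}_q(\eta^*\ell). \tag{1}$$
This is the textbook description: $\operatorname{mult}_0 Z$ is the length of $\mathcal O_{Z,0}/(\ell)$ for general $\ell\in\mathfrak m$. This length equals $\sum_q\operatorname{ord}_q(\eta^*\ell)$, and a general $\ell$ attains the minimum at every $q$ simultaneously. The minimum at $q$ is attained on any set of generators of $\mathfrak m$, and one may use regular or holomorphic germs. For a node there are two points $q$, each contributing $1$. For the cusp $t\mapsto(t^2,t^3)$ there is one point, contributing $2$.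

We need the version for maps that are not birational. Let $u:\tilde Z\to Z$ be a surjective morphism of degree $m$ from a smooth projective curve. For $p\in u^{-1}(0)$ set $\mu_p(u)=\min_{\ell\in\mathfrak m}\operatorname{ord}_p(u^*\ell)\ge 1$. Factor $u$ through $Z^\nu$. If $p$ lies over $q$ with ramification index $e_p$, then $\mu_p(u)=e_p\min_\ell\operatorname{ord}_q(\eta^*\ell)$, and $\sum_{p\mapsto q}e_p=m$. Summing,
$$\sum_{p\in u^{-1}(0)}\mu_p(u)=m\cdot \operatorname{mult}_0Z. \tag{2}$$

**Seshadri constant.** For a line bundle $L$ on a complex projective variety $X$ and $x\in X$,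
$$\varepsilon(L,x)=\inf\left\{\frac{(L\cdot Z)}{\operatorname{mult}_x(Z)} : Z\subset X\text{ irreducible curve with }x\in Z\right\}.$$
It depends only on the numerical class of $L$. Let $(A,\theta)$ be a polarized abelian variety, so $\theta$ is an ample class. Translating a curve changes neither its $\theta$-degree nor its multiplicities, so $\varepsilon(\theta,x)$ does not depend on $x$. We write $\varepsilon=\varepsilon(\theta)$ and always test at $x=0$. By Seshadri's criterion, $\varepsilon>0$. If $A$ is an elliptic curve, the only irreducible curve in $A$ is $A$ itself, with multiplicity $1$, so $\varepsilon(\theta)=\deg\theta$. Section 1 shows $\varepsilon(\theta)\le 4/3$ on a genus 2 Jacobian.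

**Gonality.** The gonality $c$ of a smooth projective curve $C$ is the least degree of a nonconstant morphism $C\to\mathbb P^1$. A curve of genus $1$ or $2$ has gonality $2$. A smooth plane quartic (genus $3$, canonically embedded, so not hyperelliptic) has gonality $3$: project from one of its points.

**Standing conventions.** $C$ is a smooth projective curve of genus $h$ and gonality $c$, and $\varphi:C\to A$ is a morphism birational onto its image. Put $d=\deg\varphi^*\theta=(\theta\cdot\varphi(C))$, so $d>0$. A smooth curve $C\subset A$ is the case where $\varphi$ is the inclusion. Every morphism $\mathbb P^1\to A$ is constant: it lifts to the universal cover $\mathbb C^{\dim A}$ because $\mathbb P^1$ is simply connected, and the lift is constant because $\mathbb P^1$ is compact. Hence $h\ge1$, and so $c\ge2$.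

**Theorem A.**
$$\varepsilon(\theta)\le\frac{cd}{c+h-1}.$$

In particular the inequality holds for every smooth curve $C\subset A$. More generally it holds when $C$ is the normalization of any irreducible curve in $A$, with $h$ the geometric genus and $c$ the gonality of the normalization. The question whether it holds for smooth $C\subset A$ is taken from Nelson Alvarado, "Seshadri constants and hyperelliptic curves on abelian varieties", arXiv:2606.09418 (2026), where the case of a smooth hyperelliptic curve, $\varepsilon(\theta)\le 2d/(h+1)$, is quoted.

When $h=1$ we have $c=2$ and the claim is $\varepsilon\le d$. This holds because $\varphi(C)$, translated to pass through $0$, has degree $d$ and multiplicity at least $1$. For $h\ge2$ the right side is smaller than $d$, so a curve that is smooth in $A$ never gives the bound by itself, and other curves must be constructed from it.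

**Facts about $\theta$.** Translations preserve $\theta$ numerically, and $(-1)^*\theta\equiv\theta$. Let $S$ be a variety and let $u,v,w:S\to A$ be morphisms. The theorem of the cube says
$$(u+v+w)^*\theta\equiv(u+v)^*\theta+(u+w)^*\theta+(v+w)^*\theta-u^*\theta-v^*\theta-w^*\theta .$$
Put $\beta(u,v)=(u+v)^*\theta-u^*\theta-v^*\theta$. The displayed identity says exactly that $\beta(u+v,w)\equiv\beta(u,w)+\beta(v,w)$, so $\beta$ is symmetric and bilinear. From $\beta(u,-u)\equiv0-u^*\theta-(-u)^*\theta\equiv-2u^*\theta$ we get
$$\beta(u,u)\equiv2u^*\theta,\qquad (u-v)^*\theta\equiv u^*\theta+v^*\theta-\beta(u,v). \tag{3}$$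
So $u\mapsto u^*\theta$ is a quadratic form on the group of morphisms $S\to A$; in particular $[2]^*\theta\equiv4\theta$.

## 3. Doubling a hyperelliptic curve, and why degree 3 needs something else

Suppose $c=2$ and $h\ge2$, with double cover $C\to\mathbb P^1$ and involution $\iota$. The map $\mathbb P^1\to A$ sending a point to the sum of $\varphi$ over its fibre is constant, equal to $s$ say. So $\varphi(\iota x)=s-\varphi(x)$, and
$$u(x)=\varphi(x)-\varphi(\iota x)=2\varphi(x)-s .$$
This map is nonconstant. Let $D$ be its image and $m$ the degree of $C\to D$. Then $m(\theta\cdot D)=\deg\varphi^*[2]^*\theta=4d$. The $2h+2$ ramification points all map to $0$, and each contributes at least $1$ in (2), so $m\operatorname{mult}_0D\ge 2h+2$. Therefore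
$$\varepsilon\le\frac{m(\theta\cdot D)}{m\operatorname{mult}_0D}\le\frac{4d}{2h+2}=\frac{2d}{h+1},$$
which is Theorem A for $c=2$.

Now take $f:C\to\mathbb P^1$ of degree $3$. The natural imitation sends $x$ to $\varphi(x)-\varphi(y)$, where $y$ is another point in the fibre of $f$ through $x$. There are two such $y$, and a choice depending algebraically on $x$ would be a morphism $\sigma:C\to C$ with $f\sigma=f$ and $\sigma\ne\mathrm{id}$. Comparing degrees, $\sigma$ has degree $1$, so it is an automorphism of $C$ over $\mathbb P^1$. Automorphisms over $\mathbb P^1$ act freely on a general fibre, which has three points. So they form a group of order $1$ or $3$, and order $3$ means that $f$ is Galois. If the monodromy group of $f$ is $S_3$, no such $\sigma$ exists. This is where the construction stops: there is no map $C\to A$ to write down.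

The remedy is to use all choices of $y$ at once. On the surface $C\times C$ consider the curve of pairs $(x,y)$ with $f(x)=f(y)$, with the diagonal removed, and map it to $A$ by $(x,y)\mapsto\varphi(x)-\varphi(y)$.

## 4. The fibre correspondence on $C\times C$

Let $S=C\times C$, let $\Delta$ be the diagonal, and let $F_1,F_2$ be the numerical classes of $\{x\}\times C$ and $C\times\{y\}$. Then
$$F_1^2=F_2^2=0,\qquad F_1F_2=1,\qquad F_i\Delta=1,\qquad \Delta^2=2-2h, \tag{4}$$
the last because the normal bundle of $\Delta$ is $T_C$.

Let $f:C\to\mathbb P^1$ have degree $c$. The diagonal of $\mathbb P^1\times\mathbb P^1$ lies in $|\mathcal O(1,1)|$, so $(f\times f)^*\Delta_{\mathbb P^1}$ has class $c(F_1+F_2)$. It is an effective divisor whose support contains $\Delta$. Hence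
$$\Gamma:=(f\times f)^*\Delta_{\mathbb P^1}-\Delta\ \equiv\ c(F_1+F_2)-\Delta \tag{5}$$
is effective. For $c=2$ it is the graph of $\iota$.

From (4), $\Gamma\cdot\Delta=2c-(2-2h)=2(c+h-1)$. This is the total ramification of $f$: near a point of the diagonal, in a local coordinate, $\Gamma$ is given by $(f(x)-f(y))/(x-y)$, which restricts to $f'$ on $\Delta$.

Let $\delta:C\times C\to A$, $\delta(x,y)=\varphi(x)-\varphi(y)$. On a fibre of a projection, $\delta$ is $\pm\varphi$ followed by a translation. Also $\delta(\Delta)=\{0\}$. Therefore
$$\delta^*\theta\cdot F_1=\delta^*\theta\cdot F_2=d,\qquad \delta^*\theta\cdot\Delta=0, \tag{6}$$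
and $\delta^*\theta\cdot\Gamma=2cd$. If $\delta$ maps $\Gamma$ birationally to an irreducible curve whose multiplicity at $0$ is $\Gamma\cdot\Delta$, then that curve has ratio
$$\frac{2cd}{2(c+h-1)}=\frac{cd}{c+h-1}.$$
This is the number we want. But nothing guarantees the hypothesis. The curve $\Gamma$ may be reducible and singular, $\delta$ may have degree greater than $1$ on a component, a component might be contracted to a point, and $f$ may have complicated ramification.

The way around this is not to study $\Gamma$ at all. What we need is the inequality $\delta^*\theta\cdot D\ge\varepsilon\,(D\cdot\Delta)$ for curves $D\subset C\times C$. It holds for *every* irreducible curve $D$, and this is a statement about the nefness of one class. Once that is known, $\Gamma$ enters only through its numerical class. The same class will then pair with limits of effective classes, for which no curve is available.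

## 5. Nefness of $\delta^*\theta-\varepsilon\Delta$

**Lemma 1.** The class $N:=\delta^*\theta-\varepsilon\Delta$ on $C\times C$ is nef.

*Proof.* Let $D\subset C\times C$ be an irreducible curve. We must show $N\cdot D\ge0$.

**Step 1: the curves for which nothing has to be compared.** If $D=\Delta$, then $N\cdot\Delta=0-\varepsilon(2-2h)=\varepsilon(2h-2)\ge0$ since $h\ge1$. If $D\cap\Delta=\emptyset$, then $N\cdot D=\delta^*\theta\cdot D\ge0$, because the pullback of an ample class is nef. From now on $D\ne\Delta$ and $D\cap\Delta\ne\emptyset$, so $0\in\delta(D)$.

**Step 2: $D$ is not contracted.** To compare with $\varepsilon$ we need $\delta(D)$ to be a curve. Suppose it is a point. That point is $0$, so $\varphi(x)=\varphi(y)$ for all $(x,y)\in D$. Then $D$ is not a fibre of a projection, because $\varphi$ is nonconstant. Hence $D$ surjects onto both factors. As $\varphi$ is birational onto its image, it is injective over a cofinite subset of $\varphi(C)$. For general $(x,y)\in D$ the point $\varphi(x)=\varphi(y)$ lies in this subset, so $x=y$. Thus $D=\Delta$, a contradiction. This is the only place where birationality of $\varphi$ is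 used.

**Step 3: the multiplicity at $0$ is at least what $\Delta$ sees.** Let $\bar D=\delta(D)$, an irreducible curve through $0$. Let $\nu:\tilde D\to D$ be the normalization, $u=\delta\circ\nu:\tilde D\to\bar D$, and $m=\deg u$. Let $p\in\nu^{-1}(\Delta)$; then $p\in u^{-1}(0)$. For every $\ell\in\mathfrak m$ the function $\delta^*\ell$ is defined near $\Delta$ and vanishes on $\Delta$, so it is locally divisible by the equation of $\Delta$. Hence $\operatorname{ord}_p(u^*\ell)\ge\operatorname{ord}_p(\nu^*\Delta)$ for all $\ell$, that is, $\mu_p(u)\ge\operatorname{ord}_p(\nu^*\Delta)$. Summing, and using (2),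
$$m\operatorname{mult}_0\bar D=\sum_{p\in u^{-1}(0)}\mu_p(u)\ \ge\sum_{p\in\nu^{-1}(\Delta)}\operatorname{ord}_p(\nu^*\Delta)=D\cdot\Delta. \tag{7}$$

**Step 4: compare with $\varepsilon$.** By the projection formula, the definition of $\varepsilon$, and (7),
$$\delta^*\theta\cdot D=m(\theta\cdot\bar D)\ge m\,\varepsilon\operatorname{mult}_0\bar D\ge\varepsilon\,(D\cdot\Delta),$$
so $N\cdot D\ge0$. $\blacksquare$

The degree $m$, which obstructed the direct count, cancels because it appears in both the degree and the multiplicity.

## 6. Pairing with the fibre correspondence: proof of Theorem A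

Let $f:C\to\mathbb P^1$ have degree $c$ and let $\Gamma$ be the effective divisor (5). A nef class is nonnegative on an effective divisor, so by Lemma 1, (4) and (6),
$$0\le N\cdot\Gamma=(\delta^*\theta-\varepsilon\Delta)\cdot(cF_1+cF_2-\Delta)=2cd-2c\varepsilon+\varepsilon(2-2h)=2cd-2\varepsilon(c+h-1).$$
Since $c+h-1>0$, this gives $\varepsilon\le cd/(c+h-1)$. $\blacksquare$

## 7. Pseudoeffective classes and the bound $d/\sqrt h$

In Section 6 only the class of $\Gamma$ mattered. So let us ask which $a$ may replace $c$.

**Pseudoeffective class.** A real numerical class on $S$ is pseudoeffective if it is a limit of classes of effective $\mathbb Q$-divisors. A nef class pairs nonnegatively with effective divisors, hence, by continuity, with pseudoeffective classes. For example, $c(F_1+F_2)-\Delta$ is effective by (5). A class such as $(1+\sqrt h)(F_1+F_2)-\Delta$, with $\sqrt h$ irrational, can still be pseudoeffective, and we shall see that it always is.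

**Theorem B.** If the class $a(F_1+F_2)-\Delta$ $(a\in\mathbb R)$ on $C\times C$ is pseudoeffective, then $\varepsilon(\theta)\le\frac{ad}{a+h-1}$. Consequently
$$\varepsilon(\theta)\le d\cdot\min\Big\{\frac{c}{c+h-1},\ \frac1{\sqrt h}\Big\}.$$
For $h\ge2$ the first term is the smaller one iff $(c-1)^2\le h$. So for $h\ge2$, equality in Theorem A forces $c\le1+\sqrt h$.

Here "the smaller one" includes the case where the two terms agree.

*Proof.*

**Step 1: the first claim.** Pair with $N$ as in Section 6, with $a$ in place of $c$: this gives $0\le2ad-2\varepsilon(a+h-1)$. To divide, we need $a+h-1>0$. The class $F_1$ is nef, so $0\le(a(F_1+F_2)-\Delta)\cdot F_1=a-1$. Hence $a\ge1$ and $a+h-1\ge1$. The claim follows.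

**Step 2: a supply of effective classes without using $f$.** Let $a>1+\sqrt h$ be rational and $M=a(F_1+F_2)-\Delta$. By (4),
$$M^2=2a^2-4a+2-2h=2\big((a-1)^2-h\big)>0,\qquad M\cdot(F_1+F_2)=2a-2>0 .$$
The class $H=F_1+F_2$ is ample, being represented by $\mathrm{pr}_1^*\mathcal O(x_0)\otimes\mathrm{pr}_2^*\mathcal O(y_0)$. Choose an integer $r>0$ with $ra\in\mathbb Z$, and a divisor $M'$ of class $rM$. By Riemann–Roch, $\chi(nM')=\tfrac12n^2M'^2+O(n)$, which tends to infinity. By Serre duality, $h^2(nM')=h^0(K_S-nM')$. This is zero for large $n$, because $(K_S-nM')\cdot H<0$ then. So $h^0(nM')>0$ for large $n$, and a positive multiple of $M$ is effective.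

**Step 3: pass to the limit.** Let rational $a$ decrease to $1+\sqrt h$. The class $(1+\sqrt h)(F_1+F_2)-\Delta$ is a limit of effective classes, so Step 1 applies to it:
$$\varepsilon\le\frac{(1+\sqrt h)d}{\sqrt h+h}=\frac{(1+\sqrt h)d}{\sqrt h(1+\sqrt h)}=\frac d{\sqrt h}.$$
Together with Theorem A this is the displayed minimum.

**Step 4: compare the two terms.** Let $h\ge2$. The function $a\mapsto a/(a+h-1)$ on $a>0$ has derivative $(h-1)/(a+h-1)^2>0$, so it is strictly increasing, and its value at $1+\sqrt h$ is $1/\sqrt h$. Hence $c/(c+h-1)\le1/\sqrt h$ iff $c\le1+\sqrt h$ iff $(c-1)^2\le h$. If equality holds in Theorem A, then $cd/(c+h-1)=\varepsilon\le d/\sqrt h$, and since $d>0$ we get $c\le1+\sqrt h$. $\blacksquare$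

As an illustration, let $C$ be a non-hyperelliptic curve of genus $3$ in its Jacobian. Then $c=3$ and $d=3$. Theorem A gives $9/5$, and the second term gives $\sqrt3<9/5$, in accordance with $(c-1)^2=4>3$.

## 8. Coverings of an arbitrary curve

The fibre correspondence makes sense over any base curve, and the intersection numbers can be computed there too.

**Theorem C.** Let $g:C\to B$ be a degree $k$ morphism to a smooth projective curve of genus $b$, with ramification degree $R=2h-2-k(2b-2)$. Let $e=\deg\psi^*\theta\ge0$, where $\psi:B\to A$, $\psi(p)=\sum_{x\in g^{-1}(p)}\varphi(x)$ (with multiplicities). Then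
$$\varepsilon(\theta)\cdot R\le2(kd-e).$$

The map $\psi$ is the composition of the morphism $B\to\operatorname{Sym}^kC$, $p\mapsto g^{-1}(p)$, with the summation map, so it is a morphism; and $e\ge0$ because $\theta$ is ample. For $B=\mathbb P^1$ and $k=c$ the map $\psi$ is constant, so $e=0$. Since $R=2(c+h-1)$ in that case, we recover Theorem A. For a double cover of an elliptic curve with $h\ge2$ we have $R=2h-2$, and the theorem reads $\varepsilon\le(2d-e)/(h-1)$.

*Proof.*

**Step 1: the correspondence is a reduced divisor containing $\Delta$.** Let $W=(g\times g)^*\Delta_B=C\times_BC$, a divisor on $S$. The map $W\to B$ has finite fibres $g^{-1}(p)\times g^{-1}(p)$, so every component of $W$ dominates $B$. Over a point $p$ that is not a branch point, $g$ is a local coordinate at each point of $g^{-1}(p)$. There $W$ has the local equation $g(x)-g(y)=0$, so it is smooth. Hence every component of $W$ has multiplicity one. Clearly $W\supset\Delta$, so $W-\Delta$ is effective.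

**Step 2: $W\cdot\Delta$.** Restricting $\mathcal O(W)$ to $\Delta\cong C$ gives the pullback under $g$ of $\mathcal O(\Delta_B)|_{\Delta_B}=T_B$. So $W\cdot\Delta=\deg g^*T_B=k(2-2b)$.

**Step 3: write $n[W]$ as a sum of images of one curve.** The purpose is to turn $\delta^*\theta\cdot W$ into degrees of maps from a single curve, where (3) applies. Let $\tau:T\to B$ be the Galois closure of $g$, of degree $n$ over $B$. Let $s_1,\dots,s_k:T\to C$ be the morphisms over $B$ given by the $k$ embeddings of the function field of $C$ into that of $T$ over that of $B$. They are pairwise distinct. So for general $t\in T$ over $p$, the points $s_1(t),\dots,s_k(t)$ are $k$ distinct points of $g^{-1}(p)$, hence all of them. Therefore, for each of the $n$ points $t$ over a general $p$, every point of $W$ over $p$ equals $(s_i(t),s_j(t))$ for exactly one pair $(i,j)$. A general point of any component of $W$ is thus hit by exactly $n$ triples $(i,j,t)$. The multiplicity of a component in a pushforward is the number of preimages of its general point, so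
$$\sum_{i,j=1}^k(s_i,s_j)_*[T]=n[W].$$

**Step 4: $\delta^*\theta\cdot W=2kd-2e$.** For a morphism $v:T\to A$ put $q(v)=\deg v^*\theta$. By (3), taking degrees, $q$ is a quadratic form with associated bilinear form $b(v,v')=\deg\beta(v,v')$ satisfying $b(v,v)=2q(v)$ and $q(v-v')=q(v)+q(v')-b(v,v')$. Let $u_i=\varphi s_i$. Since $s_i:T\to C$ has degree $n/k$, we have $q(u_i)=dn/k$, hence $\sum_iq(u_i)=nd$. Put $U=\sum_iu_i$. For general $t$ we have $U(t)=\sum_i\varphi(s_i(t))=\psi(\tau(t))$, so $U=\psi\tau$ and $q(U)=ne$. As $\delta\circ(s_i,s_j)=u_i-u_j$, Step 3 and the projection formula give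
$$n\,\delta^*\theta\cdot W=\sum_{i,j}q(u_i-u_j)=2k\sum_iq(u_i)-\sum_{i,j}b(u_i,u_j)=2knd-b(U,U)=2knd-2ne .$$

**Step 5: pair with $N$.** By Lemma 1, the effectivity of $W-\Delta$, and (6),
$$0\le N\cdot(W-\Delta)=2kd-2e-\varepsilon k(2-2b)+\varepsilon(2-2h)=2(kd-e)-\varepsilon R. \qquad\blacksquare$$

## 9. Equality on elliptic curves and genus 2 Jacobians

**Theorem D (sharpness).** Equality holds in Theorem A for:

1. $A=C$ an elliptic curve with any polarization;
2. $C$ of genus $2$ in its Jacobian ($\varepsilon=4/3$);
3. $C$ a non-hyperelliptic genus $4$ curve with two distinct $g^1_3$'s, in its Jacobian ($c=3$, $\varepsilon=2$).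

Birationality of $\varphi$ onto its image cannot be dropped.

*Proof of (1).* As computed in Section 2, $\varepsilon(\theta)=\deg\theta=d$. With $c=2$ and $h=1$ the bound is $2d/2=d$.

*Proof of (2).* Use the notation of Section 1. Here $c=2$, $h=2$, $d=2$, so Theorem A gives $\varepsilon\le4/3$. For the reverse inequality we use the curve $D$ of Section 1 once more.

**Step 1: the class of $D$.** Since $C\to D$ is birational, $D=[2]_*\varphi(C)$ as cycles. The map $[2]$ is an étale quotient by the group $A[2]$ of order $16$. Hence $[2]^*[2]_*\varphi(C)$ is the sum of the translates of $\varphi(C)$ by the $16$ points of $A[2]$, and $[2]^*D\equiv16\theta\equiv[2]^*(4\theta)$. Pullback by $[2]$ is injective on numerical classes with rational coefficients, because $[2]_*[2]^*$ is multiplication by $16$. So $D\equiv4\theta$. We know $\operatorname{mult}_0D=6$.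

**Step 2: a nef class on the blow-up.** Let $\pi:\mathrm{Bl}_0A\to A$ with exceptional curve $E$. The strict transform of $D$ is $\tilde D\equiv4\pi^*\theta-6E$, and
$$\pi^*\theta-\tfrac43E\equiv\tfrac14\tilde D+\tfrac16E .$$
The intersection of this class with $\tilde D$ is $8-\tfrac43\cdot6=0$, and with $E$ it is $\tfrac43$. With any other irreducible curve it is nonnegative, since the class is a positive combination of $\tilde D$ and $E$. So it is nef.

**Step 3: conclusion.** If $Z\subset A$ is an irreducible curve through $0$ with strict transform $\tilde Z$, then $E\cdot\tilde Z=\operatorname{mult}_0Z$, and nefness gives $\theta\cdot Z-\tfrac43\operatorname{mult}_0Z\ge0$. So $\varepsilon\ge4/3$, hence $\varepsilon=4/3$. $\blacksquare$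

## 10. Equality on Jacobians of genus 4 curves with two trigonal pencils

*Proof of (3).* Let $C$ be non-hyperelliptic of genus $4$, and let $L\ne L'$ be line bundles of degree $3$ giving the two $g^1_3$'s. By Clifford's theorem, $h^0(L)=h^0(L')=2$. Let $A=JC$ and $\varphi(x)=x-p_0$. We shall use Poincaré's formula $[W_r]=\theta^{4-r}/(4-r)!$, where $W_r$ is the locus of effective classes of degree $r$, up to translation. It gives $d=\theta\cdot W_1=\theta^4/3!=4!/3!=4$. Also $c=3$, so Theorem A gives $\varepsilon\le12/6=2$. We show $\varepsilon\ge2$.

Such curves exist: take a smooth curve $C$ of type $(3,3)$ on $Q=\mathbb P^1\times\mathbb P^1$, that is, a smooth intersection of a smooth quadric and a cubic in $\mathbb P^3$. Its genus is $4$. By adjunction $K_C=\mathcal O_Q(1,1)|_C$ is very ample, so $C$ is not hyperelliptic. The bundles $L=\mathcal O_Q(1,0)|_C$ and $L'=\mathcal O_Q(0,1)|_C$ have degree $3$ and at least two sections, because $H^0(\mathcal O_Q(-2,-3))=H^0(\mathcal O_Q(-3,-2))=0$. They are distinct: in the sequence $0\to\mathcal O_Q(-2,-4)\to\mathcal O_Q(1,-1)\to\mathcal O_C(1,-1)\to0$ we have $H^0(\mathcal O_Q(1,-1))=0$ and,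 by Künneth, $H^1(\mathcal O_Q(-2,-4))=0$. So $L\otimes L'^{-1}$ has no nonzero section.

Let $D\subset A$ be an irreducible curve through $0$. We must show $\theta\cdot D\ge2\operatorname{mult}_0D$.

**Step 1: dispose of curves outside a special surface.** Let $Y=W_3-L$ and $Y'=W_3-L'$, two translates of the theta divisor. By Riemann's singularity theorem their multiplicities at $0$ are $h^0(L)=h^0(L')=2$. Suppose $D\not\subset Y$, and let $\ell$ be a local equation of $Y$ at $0$. Since $\ell\in\mathfrak m^2$, its order at each point $q$ over $0$ of the normalization of $D$ is at least twice the minimum in (1), so $\theta\cdot D=Y\cdot D\ge2\operatorname{mult}_0D$. The same holds if $D\not\subset Y'$. It remains to treat $D\subset Y\cap Y'$.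

**Step 2: $Y\cap Y'=C-C$.** We identify the special surface. The divisors $Y,Y'$ are irreducible, because $W_3$ is the image of $\operatorname{Sym}^3C$. They are distinct: otherwise $L-L'\ne0$ would translate the theta divisor to itself, but a principal polarization has trivial translation stabilizer. So $Y\cdot Y'$ is an effective $2$-dimensional cycle of class $\theta^2$ with support $Y\cap Y'$.

The support contains $C-C=\delta(C\times C)$. Indeed $L-y$ is effective for every $y$ since $h^0(L)=2$, so $L+x-y$ is effective and $x-y\in Y$; likewise for $Y'$.

Next, $\delta$ is birational onto $C-C$. If $x-y\sim x'-y'$, then $x+y'\sim x'+y$, and these divisors are equal because $C$ is not hyperelliptic. So either $(x,y)=(x',y')$, or both pairs lie on $\Delta$. Let $*$ denote the Pontryagin product, the pushforward under addition $A\times A\to A$ of a product cycle (for instance, $[C]*[C]$ is the image of $C\times C$ under $(x,y)\mapsto\varphi(x)+\varphi(y)$, counted with its degree). Then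
$$[C-C]=\delta_*[C\times C]=[C]*[-C]=[C]*[C]=2[W_2]=\theta^2 .$$
Here $[-C]=[C]$ because $(-1)$ acts trivially on $H_2(A)$. The factor $2$ is the degree of $C\times C\to W_2$, since $x+y\sim x'+y'$ forces equality of divisors. The last equality is Poincaré's formula $[W_2]=\theta^2/2$.

Hence $Y\cdot Y'-[C-C]$ is an effective cycle homologous to $0$. Its intersection number with $\theta^2$ is $0$, and $\theta$ is ample, so the cycle is $0$. Thus $Y\cap Y'=C-C$, and $D\subset C-C$.

**Step 3: lift $D$ to $C\times C$; the inequality (7) is an equality.** The preimage $\delta^{-1}(D)$ is a proper closed subset of $C\times C$ surjecting onto $D$. So some irreducible curve $D'\subset C\times C$ satisfies $\delta(D')=D$. Let $m$ be the degree of $D'\to D$. Since $\delta(\Delta)=\{0\}$, we have $D'\ne\Delta$.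

As $\varphi$ is injective, $\delta^{-1}(0)=\Delta$ as sets. This also holds as schemes. Let $z_1,\dots,z_4$ be the linear coordinates on the universal cover of $A$, viewed as coordinates near $0$, and let $t$ be a local coordinate on $C$ near a point $x_0$. With $Z_i(t)$ a local lift of $z_i\circ\varphi$, we have $\delta^*z_i=Z_i(t(x))-Z_i(t(y))$ near $(x_0,x_0)$. Because $\varphi$ is an immersion, the derivative of some $Z_i$ at $x_0$ is nonzero, and then $\delta^*z_i$ is a unit times the local equation $t(x)-t(y)$ of $\Delta$.

Let $\nu:\tilde D'\to D'$ be the normalization and $u=\delta\nu$. For each $p\in u^{-1}(0)=\nu^{-1}(\Delta)$ we now have $\mu_p(u)=\operatorname{ord}_p(\nu^*\Delta)$: the inequality $\ge$ was shown in Lemma 1, and the coordinate $z_i$ just found attains equality. Summing and using (2),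
$$m\operatorname{mult}_0D=D'\cdot\Delta,\qquad m(\theta\cdot D)=\delta^*\theta\cdot D'.$$
So it suffices to show that $\delta^*\theta-2\Delta$ is nef.

**Step 4: the class of $\delta^*\theta$.** Let $u=\varphi\circ\mathrm{pr}_1$ and $v=\varphi\circ\mathrm{pr}_2$ on $C\times C$. Then $u^*\theta\equiv4F_1$, $v^*\theta\equiv4F_2$, and $\delta=u-v$. By (3), $\delta^*\theta\equiv4(F_1+F_2)-P$ with $P\equiv\beta(u,v)$ the class of
$$P=(\varphi\times\varphi)^*\big(\alpha^*\mathcal O(\Theta)\otimes p_1^*\mathcal O(-\Theta)\otimes p_2^*\mathcal O(-\Theta)\big),$$
where $\alpha:A\times A\to A$ is addition and $\Theta$ is a theta divisor. The restriction of $P$ to $C\times\{y\}$ is $\varphi^*\phi_\Theta(\varphi(y))$, where $\phi_\Theta(a)=t_a^*\mathcal O(\Theta)\otimes\mathcal O(-\Theta)$ and $t_a$ is translation by $a$. Since $\varphi^*\circ\phi_\Theta=-\mathrm{id}$ (Birkenhake–Lange, *Complex Abelian Varieties*, §11.3), this is $\mathcal O(p_0-y)$. The restriction of $P$ to $\{p_0\}\times C$ is trivial, because $\varphi(p_0)=0$. The bundle $\mathrm{pr}_1^*\mathcal O(p_0)\otimes\mathrm{pr}_2^*\mathcal O(p_0)\otimes\mathcal O(-\Delta)$ has the same restrictions.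 By the seesaw principle the two bundles are isomorphic, so $P\equiv F_1+F_2-\Delta$ and
$$\delta^*\theta\equiv3(F_1+F_2)+\Delta .$$
As a check against (6): the intersection with $F_1$ is $3+1=4=d$, and with $\Delta$ it is $6+(2-8)=0$.

**Step 5: nefness.** We get $\delta^*\theta-2\Delta\equiv3(F_1+F_2)-\Delta$. The bundle $L$ is base point free, since a base point would give a $g^1_2$. So it defines $f_L:C\to\mathbb P^1$ of degree $3$, and $3(F_1+F_2)-\Delta$ is the class of the effective divisor $\Gamma$ of (5) for $f=f_L$. By the computation of $M^2$ in Section 7, $\Gamma^2=2((3-1)^2-4)=0$. By Step 1 of Section 8, $\Gamma$ is reduced and all its components dominate $\mathbb P^1$. So its components correspond to the orbits of the monodromy group of $f_L$ on ordered pairs of distinct points of a general fibre. The monodromy group is a transitive subgroup of $S_3$, that is, $S_3$ or $A_3$.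

If it is $S_3$, the action is doubly transitive, so $\Gamma$ is irreducible. Then $\Gamma\cdot Z\ge0$ for every irreducible $Z\ne\Gamma$, and $\Gamma\cdot\Gamma=0$. So $\Gamma$ is nef.

If it is $A_3$, then $f_L$ is Galois with group generated by an automorphism $\sigma$ of order $3$, and $\Gamma=G_\sigma+G_{\sigma^2}$ is the sum of the two graphs. Riemann–Hurwitz gives $6=3\cdot(-2)+2r$, so $\sigma$ has $r=6$ fixed points. At a fixed point the derivative of $\sigma^i$ ($i=1,2$) is not $1$, because $\sigma^i$ has finite order and is not the identity. So $G_{\sigma^i}$ meets $\Delta$ transversally there, and $\Delta\cdot G_{\sigma^i}=6$. A graph of an automorphism meets $F_1$ and $F_2$ once each. Thus $\Gamma\cdot G_{\sigma^i}=3\cdot2-6=0$. Since $\Gamma$ is nonnegative on all curves that are not its components, it is nef.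

In both cases $\delta^*\theta-2\Delta$ is nef, so $\theta\cdot D\ge2\operatorname{mult}_0D$ by Step 3. Hence $\varepsilon=2$, which is equality in Theorem A; it also equals $d/\sqrt h=4/2$. $\blacksquare$

## 11. Double covers of an elliptic curve: birationality is needed

It remains to prove the last sentence of Theorem D. Let $B\subset A$ be an elliptic curve in a polarized abelian variety, with $\theta\cdot B=d'$ (one may take $A=B$). For any $h\ge2$ there is a double cover $C\to B$ of genus $h$. To construct it, take a line bundle $M$ of degree $h-1$ on $B$ and a reduced divisor in $|M^{\otimes2}|$, which exists because $M^{\otimes 2}$ has degree $2h-2\ge2$ and so is base point free. The double cover branched along it has genus $h$ by Riemann–Hurwitz. Let $\varphi$ be the composition $C\to B\subset A$, which is not birational onto its image.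

Then $\deg\varphi^*\theta=2d'$, and the gonality satisfies $c\le4$, since one can compose with a double cover $B\to\mathbb P^1$. The function $c\mapsto c/(c+h-1)$ is increasing, so
$$\frac{c\cdot2d'}{c+h-1}\le\frac{8d'}{h+3}\longrightarrow0\qquad(h\to\infty),$$
while $\varepsilon(\theta)>0$ is fixed. The inequality of Theorem A therefore fails for large $h$. $\blacksquare$

One can see exactly which step of the proof breaks. Let $\sigma$ be the deck involution of $C\to B$. Its graph $G_\sigma\ne\Delta$ is contracted by $\delta$ to $0$, so $\delta^*\theta\cdot G_\sigma=0$. It meets $\Delta$ transversally at the $2h-2$ fixed points, so $N\cdot G_\sigma=-\varepsilon(2h-2)<0$. Step 2 of Lemma 1 rules out precisely such curves, and without it $N$ is not nef.
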